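\title{Two-price equilibria in subadditive markets have discrepancy of order $\sqrt m$}

\begin{abstract}
A two-price equilibrium relaxes a Walrasian equilibrium by charging a low price to the holder of an item and a high price to everyone else. Its discrepancy is the total gap between the two prices divided by the social welfare. We show that markets with subadditive valuations over heterogeneous items need not admit a two-price equilibrium of constant discrepancy: two buyers with the same $\{0,1,2\}$-valued valuation on the points of a projective plane force discrepancy $\Omega(\sqrt m)$, where $m$ is the number of items. The bound persists for valuations within a factor $1+\varepsilon$ of unit-demand. The order is tight: every subadditive market admits a two-price equilibrium of discrepancy at most $\frac{3+\sqrt5}{2}\sqrt m$.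
\end{abstract}

\section{Introduction}

\subsection{Markets and two-price equilibria}

A \emph{market} consists of a set $[m]=\{1,\dots,m\}$ of indivisible items and $n$ buyers. Buyer $i$ has a \emph{valuation} $v_i:2^{[m]}\to\mathbb R_{\ge0}$ that is monotone ($v_i(S)\le v_i(T)$ for $S\subseteq T$) and normalized ($v_i(\emptyset)=0$). We always assume that the valuations are not all identically zero. An \emph{allocation} is a partition $\mathbf S=(S_1,\dots,S_n)$ of $[m]$, in which parts may be empty, and its \emph{social welfare} is $SW(\mathbf S)=\sum_i v_i(S_i)$. For a vector $\mathbf p\in\mathbb R^m_{\ge0}$ and a set $A\subseteq[m]$ we write $p(A)=\sum_{j\in A}p_j$.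

A valuation $v$ is \emph{additive} if $v(S)=a(S)$ for some $\mathbf a\in\mathbb R^m_{\ge 0}$, \emph{unit-demand} if $v(S)=\max_{j\in S}a_j$ for $S\neq\emptyset$, \emph{XOS} if it is a pointwise maximum of finitely many additive valuations, and \emph{subadditive} if $v(S)+v(T)\ge v(S\cup T)$ for all $S,T$. A unit-demand valuation is XOS, being the maximum of $m$ additive valuations each supported on one item. An XOS valuation is subadditive: if $a$ attains the maximum at $S\cup T$, then $v(S\cup T)=a(S\cup T)\le a(S)+a(T)\le v(S)+v(T)$.

\begin{definition}
A \emph{two-price equilibrium} (2PE) is a triple $(\mathbf S,\hat{\mathbf p},\check{\mathbf p})$ of an allocation and two price vectors in $\mathbb R^m_{\ge0}$ with $\hat p_j\ge\check p_j$ for all $j$, such that for every buyer $i$ and every $T\subseteq[m]$,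
\begin{equation}\label{eq:2pe}
v_i(S_i)-\check p(S_i)\ \ge\ v_i(T)-\check p(T\cap S_i)-\hat p(T\setminus S_i).
\end{equation}
Its \emph{discrepancy} is $\bigl(\hat p([m])-\check p([m])\bigr)/SW(\mathbf S)$, read as $+\infty$ when $SW(\mathbf S)=0$ and the price vectors differ.
\end{definition}

Thus each buyer likes her bundle best when she pays the low price for items she holds and the high price for all others. When $\hat{\mathbf p}=\check{\mathbf p}$, condition \eqref{eq:2pe} says that every buyer receives a utility-maximizing bundle at a single price vector; this is a \emph{Walrasian equilibrium}, and it has discrepancy $0$. At the other extreme, put $V=\max_i v_i([m])$. Any allocation with $\check{\mathbf p}=0$ and $\hat p_j=V$ for all $j$ is a 2PE: for $T\subseteq S_i$ condition \eqref{eq:2pe} is monotonicity, and for any other $T$ its right side is at most $0$. Giving all items to a buyer with $v_i([m])=V$ then yields discrepancy exactly $m$. So a 2PE always exists, and the content lies in how small the discrepancy can be made. The next lemma says what a small discrepancy buys.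

\begin{lemma}\label{lem:basic}
Let $(\mathbf S,\hat{\mathbf p},\check{\mathbf p})$ be a 2PE and let $OPT$ be the largest welfare of an allocation.
\begin{enumerate}
\item[(i)] $\check p(S_i)\le v_i(S_i)$ for every $i$, and hence $\check p([m])\le SW(\mathbf S)$.
\item[(ii)] $OPT\le SW(\mathbf S)+\hat p([m])-\check p([m])$.
\end{enumerate}
\end{lemma}

\begin{proof}
For (i) take $T=\emptyset$ in \eqref{eq:2pe} and sum over $i$. For (ii) let $(O_1,\dots,O_n)$ be an optimal allocation. Condition \eqref{eq:2pe} with $T=O_i$ and $\check{\mathbf p}\le\hat{\mathbf p}$ give $v_i(S_i)-\check p(S_i)\ge v_i(O_i)-\hat p(O_i)$; now sum over $i$.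
\end{proof}

Part (ii) gives the known fact that a 2PE of discrepancy $d$ has welfare at least $OPT/(d+1)$. It also shows that the quotient $0/0$ never arises, since $SW(\mathbf S)=0$ forces a price gap of at least $OPT\ge V>0$.

\subsection{The question and the results}

The following problem comes from Feldman, Shabtai and Wolfenfeld~\cite{FSW}.

\begin{quote}
Is there an absolute constant $c$ such that every market with subadditive valuations, with any number of buyers and any number of items, admits a 2PE of discrepancy at most $c$?
\end{quote}

Two known results suggest that the answer is yes. If the items are identical, meaning that each $v_i(S)$ depends only on $|S|$, then every subadditive market admits a 2PE of discrepancy at most $6$. For heterogeneous items, markets with XOS valuations admit a 2PE of constant discrepancy. The question asks whether the two restrictions can be dropped together. They cannot.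

\begin{theorem}\label{thm:plane}
Let $q$ be a prime, $m=q^2+q+1$, $n\ge2$ and $\varepsilon\in(0,1]$. There is a market with $m$ items, $n$ buyers and subadditive valuations in which every 2PE has discrepancy greater than
\[
\frac{\varepsilon q}{2+\varepsilon}-1,
\]
and in which each valuation satisfies $u_i\le v_i\le(1+\varepsilon)u_i$ pointwise for some unit-demand or zero valuation $u_i$.
\end{theorem}

For $\varepsilon=1$ the bound is $q/3-1$. Given $c$, a prime $q\ge 3c+3$ gives a market in which every 2PE has discrepancy greater than $c$, so no absolute constant exists. For any fixed $\varepsilon$ the bound still grows with $q$, so there is no constant even for subadditive valuations that are pointwise $(1+\varepsilon)$-close to unit-demand, and hence to XOS, valuations. The second theorem determines the order of growth.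

\begin{theorem}\label{thm:order}
\begin{enumerate}
\item[(a)] For every $m\ge7$ and $n\ge2$ there is a market with $m$ items, $n$ buyers and subadditive valuations in which every 2PE has discrepancy greater than $\frac{\sqrt m-1}{6}-1$. As $m\to\infty$ the bound improves to $\bigl(\frac13-o(1)\bigr)\sqrt m$.
\item[(b)] Every market with $m$ items, any number of buyers and subadditive valuations admits a 2PE of discrepancy at most $\varphi^2\sqrt m$, where $\varphi=\frac{1+\sqrt5}2$ and $\varphi^2=\frac{3+\sqrt5}{2}<2.62$.
\end{enumerate}
\end{theorem}

Hence for every $n\ge2$ the best achievable discrepancy, in the worst case over subadditive markets with $m$ items, is $\Theta(\sqrt m)$. The assumption $n\ge 2$ in the lower bounds is needed: a single buyer who receives everything at prices $0$ is in a 2PE of discrepancy $0$.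

Section~\ref{sec:fano} works out the market on the seven-point plane by hand. Section~\ref{sec:lower} proves the lower bounds, and Section~\ref{sec:upper} proves the upper bound. The two known results quoted above are not used.

\section{A market on the Fano plane}\label{sec:fano}

Subadditivity leaves a great deal of room for valuations that are almost flat. If $1\le v(S)\le2$ for all nonempty $S$, then $v(S)+v(T)\ge2\ge v(S\cup T)$ for nonempty $S$ and $T$, so $v$ is subadditive no matter which sets receive the larger values. We may therefore choose the sets of value $2$ freely, subject to monotonicity. We want every allocation to leave some buyer without such a set, and we want it to be expensive to price all such sets out of her reach.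

Take the items $1,\dots,7$ and call the seven sets
\[
124,\quad 235,\quad 346,\quad 457,\quad 561,\quad 672,\quad 713
\]
\emph{lines}. Any two lines share an item, and each item lies on three lines. Two buyers have the same valuation $v$, with $v(S)=2$ if $S$ contains a line, $v(S)=1$ for all other nonempty $S$, and $v(\emptyset)=0$. We claim that every 2PE has discrepancy at least $1/9$; in particular this market has no Walrasian equilibrium.

Since $S_1$ and $S_2$ are disjoint and lines intersect, one of the two bundles, say $S_2$, contains no line. Then $v(S_2)\le1$ and $SW(\mathbf S)\le3$. Buyer $2$ could raise her value to $2$ by keeping $S_2$ and adding the missing items of any line $\ell$, which are the items of $\ell\cap S_1$. Condition \eqref{eq:2pe} with $T=S_2\cup\ell$ reads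
\[
v(S_2)-\check p(S_2)\ \ge\ 2-\check p(S_2)-\hat p(\ell\cap S_1),
\]
so $\hat p(\ell\cap S_1)\ge1$ for each of the seven lines. Adding these inequalities counts each item of $S_1$ three times, so $\hat p(S_1)\ge 7/3$. But $\check p(S_1)\le v(S_1)\le2$ by Lemma~\ref{lem:basic}(i). The price gap on $S_1$ alone is at least $1/3$, and dividing by $SW(\mathbf S)\le 3$ gives the claim.

In larger planes the welfare, and with it the low prices, stay bounded by $3$, while the number $7/3$ grows like $\sqrt m$.

\section{The lower bounds}\label{sec:lower}

\subsection{Intersecting families}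

The argument above used two properties of the lines, which we now isolate. A nonempty family $\mathcal F$ of nonempty subsets of $[m]$ is \emph{intersecting} if any two members share an item. Its \emph{fractional cover number} is
\[
\tau^*(\mathcal F)=\inf\bigl\{w([m]) : \mathbf w\in\mathbb R^m_{\ge0},\ w(F)\ge1\text{ for all }F\in\mathcal F\bigr\}.
\]
For $\varepsilon\in(0,1]$ define
\[
v(\emptyset)=0,\qquad v(S)=1+\varepsilon\ \text{ if $S$ contains a member of $\mathcal F$},\qquad v(S)=1\ \text{ for all other }S\ne\emptyset,
\]
and let $M(\mathcal F,\varepsilon,n)$, for $n\ge2$, be the market in which buyers $1$ and $2$ have valuation $v$ and buyers $3,\dots,n$ have valuation $0$.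

\begin{proposition}\label{prop:family}
Let $\mathcal F$ be intersecting, $\varepsilon\in(0,1]$ and $n\ge2$. The valuations of $M(\mathcal F,\varepsilon,n)$ are monotone, normalized and subadditive, and $u\le v\le(1+\varepsilon)u$ for the unit-demand valuation $u$ with $u(S)=1$ for all $S\ne\emptyset$. Every 2PE of this market has discrepancy at least
\[
\frac{\varepsilon\,\tau^*(\mathcal F)}{2+\varepsilon}-1 .
\]
\end{proposition}

\begin{proof}
Monotonicity, normalization and the comparison with $u$ can be read off the definition. The subadditivity inequality is an equality if $S$ or $T$ is empty, and otherwise $v(S)+v(T)\ge2\ge1+\varepsilon\ge v(S\cup T)$; this is where $\varepsilon\le1$ is used.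

Let $(\mathbf S,\hat{\mathbf p},\check{\mathbf p})$ be a 2PE. The sets $S_1$ and $S_2$ are disjoint and $\mathcal F$ is intersecting, so there is $i\in\{1,2\}$ such that $S_i$ contains no member of $\mathcal F$. Then $v(S_i)\le1$ and $SW(\mathbf S)\le2+\varepsilon$. For $F\in\mathcal F$, condition \eqref{eq:2pe} for buyer $i$ with $T=S_i\cup F$ gives
\[
1-\check p(S_i)\ \ge\ v(S_i)-\check p(S_i)\ \ge\ (1+\varepsilon)-\check p(S_i)-\hat p(F\setminus S_i),
\]
so $\hat p(F)\ge\hat p(F\setminus S_i)\ge\varepsilon$. Thus $\hat{\mathbf p}/\varepsilon$ is feasible in the definition of $\tau^*(\mathcal F)$, and $\hat p([m])\ge\varepsilon\,\tau^*(\mathcal F)$.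

If $SW(\mathbf S)=0$, which can happen only when $n\ge3$, the discrepancy is $+\infty$ by the comment after Lemma~\ref{lem:basic}. Otherwise Lemma~\ref{lem:basic}(i) gives
\[
\frac{\hat p([m])-\check p([m])}{SW(\mathbf S)}\ \ge\ \frac{\hat p([m])}{SW(\mathbf S)}-1\ \ge\ \frac{\varepsilon\,\tau^*(\mathcal F)}{2+\varepsilon}-1 .\qedhere
\]
\end{proof}

The intersecting property cannot be dropped: if $F_1,F_2\in\mathcal F$ are disjoint, an allocation with $S_1\supseteq F_1$ and $S_2\supseteq F_2$ at prices $0$ is a Walrasian equilibrium.

How large can $\tau^*(\mathcal F)$ be? Let $k$ be the size of a smallest member $F_0$. There are two obvious covers. Weight $1$ on the items of $F_0$ covers every member, because $\mathcal F$ is intersecting, and costs $k$. Weight $1/k$ on every item also covers every member, and costs $m/k$. Hence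
\begin{equation}\label{eq:twocovers}
\tau^*(\mathcal F)\le\min\{k,m/k\}\le\sqrt m .
\end{equation}
If the items are identical, so that every $k$-set contains a member of $\mathcal F$, the intersecting property forces $k>m/2$ and \eqref{eq:twocovers} gives $\tau^*(\mathcal F)<2$. This is where heterogeneity enters. To come close to $\sqrt m$ we need an intersecting family of sets of size about $\sqrt m$ spread evenly over the items, and the lines of a projective plane are such a family.

\subsection{Projective planes}

Let $q$ be a prime and $\mathbb F_q$ the field with $q$ elements. The \emph{points} of the projective plane $PG(2,q)$ are the one-dimensional subspaces of $\mathbb F_q^3$, and a \emph{line} is the set of points contained in a two-dimensional subspace. We use the following standard facts.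
\begin{itemize}
\item There are $(q^3-1)/(q-1)=q^2+q+1$ points, and each line has $(q^2-1)/(q-1)=q+1$ points.
\item Each point $x$ lies on $q+1$ lines, which correspond to the one-dimensional subspaces of $\mathbb F_q^3/x$. Counting incident point-line pairs in two ways shows that there are $q^2+q+1$ lines.
\item Any two lines share a point, since two-dimensional subspaces $W,W'$ of $\mathbb F_q^3$ satisfy $\dim(W\cap W')\ge2+2-3=1$.
\end{itemize}

\begin{lemma}\label{lem:cover}
Let $m\ge q^2+q+1$, identify the points of $PG(2,q)$ with a subset $P\subseteq[m]$, and let $\mathcal L$ be the family of lines. Then $\mathcal L$ is intersecting and $\tau^*(\mathcal L)>q$.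
\end{lemma}

\begin{proof}
Let $w(\ell)\ge1$ for every line $\ell$. Summing over the $q^2+q+1$ lines counts each point $q+1$ times, so $(q+1)\,w(P)\ge q^2+q+1$. Therefore $\tau^*(\mathcal L)\ge q+\frac1{q+1}>q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:plane}]
Take the market $M(\mathcal L,\varepsilon,n)$ with $P=[m]$ and combine Proposition~\ref{prop:family} with Lemma~\ref{lem:cover}. Let $u_1=u_2=u$ and $u_i=0$ for $i\ge3$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:order}(a)]
For general $m$ we place as large a plane as we can inside $[m]$. Let $x\ge2$ be the real number with $x^2+x+1=m$; it exists because $m\ge7$. The function $t\mapsto t^2+t+1$ is increasing for $t\geq 0$ and takes the value $m-\sqrt m+1\le m$ at $t=\sqrt m-1$, so $x\ge\sqrt m-1$. For every prime $q\le x$ we have $q^2+q+1\le m$, and Proposition~\ref{prop:family} and Lemma~\ref{lem:cover} show that every 2PE of $M(\mathcal L,1,n)$ has discrepancy greater than $q/3-1$.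

Bertrand's postulate states that for every integer $N\ge1$ there is a prime $q$ with $N<q\le2N$. Apply it with $N=\lfloor x/2\rfloor\ge1$. Then $q\ge N+1>x/2$ and $q\le 2N\le x$, so the discrepancy exceeds $x/6-1\ge\frac{\sqrt m-1}6-1$.

For the asymptotic bound let $q$ be the largest prime with $q\le x$ and let $q'>x$ be the next prime. The ratio of consecutive primes tends to $1$, as a consequence of the Prime Number Theorem. Hence $q>(q/q')\,x\ge(1-o(1))\sqrt m$ as $m\to\infty$, and $q/3-1\ge(\frac13-o(1))\sqrt m$.
\end{proof}

\begin{remark}\label{rem:plane}
Three observations place the market of Theorem~\ref{thm:plane} in context.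

(1) \emph{The bound is nearly exact for this market.} Give a line $\ell_0$ to buyer $1$ and its complement to buyer $2$, and set $\check{\mathbf p}=0$, $\hat p_j=\varepsilon$ on $\ell_0$ and $\hat p_j=0$ elsewhere. Buyer $1$ has the largest possible value for free. Buyer $2$ has utility $1$, and any bundle of value $1+\varepsilon$ meets $\ell_0$ and costs her at least $\varepsilon$. This is a 2PE of discrepancy $\varepsilon(q+1)/(2+\varepsilon)$.

(2) \emph{Welfare is not the obstacle.} The optimal welfare is $2+\varepsilon$, and every allocation with $S_1,S_2\ne\emptyset$ has welfare at least $2$. If $v$ is replaced by $u$, every such allocation is a Walrasian equilibrium at prices $0$.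

(3) \emph{The valuation is not XOS when $\varepsilon q>1$.} Otherwise there is an additive $a\le v$ with $a(\ell)=1+\varepsilon$ for a given line $\ell$. From $a(\ell\setminus\{j\})\le1$ we get $a_j\ge\varepsilon$ for all $j\in\ell$, and then $1\ge a(\ell\setminus\{j\})\ge\varepsilon q$.
\end{remark}

\section{The upper bound}\label{sec:upper}

\subsection{Prohibitive and moderate prices}

Condition \eqref{eq:2pe} can be written as $v_i(S_i)-\check p(S_i\setminus T)\ge v_i(T)-\hat p(T\setminus S_i)$. Lowering $\check{\mathbf p}$ to $0$ therefore preserves a 2PE, and by Lemma~\ref{lem:basic}(i) it raises the discrepancy by at most $1$. So we look for equilibria with $\check{\mathbf p}=0$, where the condition is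
\begin{equation}\label{eq:zero}
v_i(S_i)\ \ge\ v_i(T)-\hat p(T\setminus S_i)\qquad\text{for all $i$ and $T$},
\end{equation}
and the discrepancy is $\hat p([m])/SW(\mathbf S)$.

The two covers behind \eqref{eq:twocovers} suggest two ways to spend a budget of order $\sqrt m\,V$, where $V=\max_iv_i([m])$: the prohibitive price $V$ on about $\sqrt m$ items, or the moderate price
\[
\lambda=V/\sqrt m
\]
on all items. A general market needs both. The moderate price suffices for a set $U$ of items from which no buyer can gain more than $\lambda$ per item. We obtain such a set by letting all buyers but one choose items jointly at cost $\lambda$ each. The chosen items are worth at least $\lambda$ on average, so their number is controlled by the welfare, and they can carry the price $V$. The remaining buyer $d$ has not optimized anything, and we satisfy her by giving her all of $U$, so that she faces only prohibitive prices. We shall run this construction twice, the second time with some items assigned in advance.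

\begin{lemma}\label{lem:extend}
Let $d\in[n]$, let $(Z_i)_{i\ne d}$ be disjoint sets of items and $Z=\bigcup_{i\ne d}Z_i$. There is a 2PE $(\mathbf S,\hat{\mathbf p},0)$ with $S_i\supseteq Z_i$ for $i\ne d$ such that, with $R=\bigcup_{i\ne d}S_i$,
\begin{align}
\lambda\,|R\setminus Z|&\ \le\ \sum_{i\ne d}\bigl(v_i(S_i)-v_i(Z_i)\bigr),\label{eq:count}\\
\hat p([m])&\ \le\ V|R|+\sqrt m\,V.\label{eq:budget}
\end{align}
\end{lemma}

\begin{proof}
Among the finitely many families $(X_i)_{i\ne d}$ of disjoint subsets of $[m]\setminus Z$, choose one that maximizes
\[
\Phi=\sum_{i\ne d}\bigl(v_i(Z_i\cup X_i)-\lambda|X_i|\bigr).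
\]
Put $S_i=Z_i\cup X_i$ for $i\ne d$, $U=[m]\setminus R$ and $S_d=U$. Let $\hat p_j=V$ for $j\in R$ and $\hat p_j=\lambda$ for $j\in U$.

Comparing the maximizer with the family of empty sets gives $\sum_{i\neq d} v_i(S_i)-\lambda|R\setminus Z|\ge\sum_{i\neq d} v_i(Z_i)$, which is \eqref{eq:count}. Inequality \eqref{eq:budget} holds because $\lambda|U|\le\lambda m=\sqrt m\,V$. For $i\ne d$ and $B\subseteq U$, replacing $X_i$ by $X_i\cup B$ gives another admissible family, and this cannot increase $\Phi$. Hence
\begin{equation}\label{eq:marginal}
v_i(S_i\cup B)-v_i(S_i)\le\lambda|B|\qquad\text{for all }i\ne d,\ B\subseteq U.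
\end{equation}

We verify \eqref{eq:zero}. If $T\setminus S_i$ meets $R$, then $\hat p(T\setminus S_i)\ge V\ge v_i([m])\ge v_i(T)$, and the right side of \eqref{eq:zero} is at most $0$. Otherwise $B=T\setminus S_i$ is contained in $U$. For $i=d$ the set $B$ is also disjoint from $U=S_d$, so $T\subseteq S_d$ and monotonicity gives $v_d(T)\le v_d(S_d)$. For $i\ne d$, monotonicity and \eqref{eq:marginal} give $v_i(T)\le v_i(S_i\cup B)\le v_i(S_i)+\lambda|B|=v_i(S_i)+\hat p(T\setminus S_i)$.
\end{proof}

Subadditivity was not used. The choice of $\lambda$ balances the two terms of \eqref{eq:budget}: for a general moderate price and $Z=\emptyset$ they would be at most $V\cdot SW(\mathbf S)/\lambda$ and $\lambda m$, and these are equal at $\lambda=V/\sqrt m$ when $SW(\mathbf S)=V$.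

\subsection{Securing the welfare}

Lemma~\ref{lem:extend} controls the prices, but the term $\sqrt m\,V$ in \eqref{eq:budget} is affordable only if the welfare is comparable to $V$. The natural attempt is to let $d$ be a buyer with $v_d([m])=V$ and to take $Z=\emptyset$. It can fail.

\begin{example}\label{ex:fail}
Let $m\ge4$ and $n=2$. Only item $1$ has value: it is worth $1$ to buyer $1$ and $2/\sqrt m$ to buyer $2$. Then $V=1$ and $\lambda=1/\sqrt m$. With $d=1$ and $Z=\emptyset$ the unique maximizer of $\Phi$ gives item $1$ to buyer $2$. The welfare is $2/\sqrt m$ and $\hat p([m])=1+(m-1)/\sqrt m\ge\sqrt m$, so the discrepancy is at least $m/2$.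
\end{example}

The failure carries information. If the welfare is small, then buyer $1$ values $U$ little, so by subadditivity she values $R$ highly. Moreover $R$ has few items by \eqref{eq:count}. We can therefore hand $R$ to buyer $1$, protect it with prohibitive prices, and let another buyer take the leftover items.

\begin{proof}[Proof of Theorem~\ref{thm:order}(b)]
For $n=1$ the discrepancy $0$ is achieved, as noted in the introduction. Let $n\ge2$ and relabel the buyers so that $v_1([m])=V>0$. Note that $V/\lambda=\sqrt m$, and that $\varphi^2=\varphi+1$ gives $1-1/\varphi=1/\varphi^2$ after division by $\varphi^2$.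

\emph{First equilibrium.} Apply Lemma~\ref{lem:extend} with $d=1$ and all $Z_i=\emptyset$. Let $(\mathbf S,\hat{\mathbf p},0)$ be the resulting 2PE, and put $R=\bigcup_{i\ge2}S_i$, $U=S_1=[m]\setminus R$ and $G=\sum_{i\ge2}v_i(S_i)$. Its welfare is
\[
a=v_1(U)+G .
\]
By normalization \eqref{eq:count} reads $\lambda|R|\le G$, and \eqref{eq:budget} gives $\hat p([m])\le\sqrt m\,(G+V)\le\sqrt m\,(a+V)$. If $a\ge V/\varphi$, the discrepancy is at most
\[
\sqrt m\,\Bigl(1+\frac Va\Bigr)\le(1+\varphi)\sqrt m=\varphi^2\sqrt m ,
\]
and we are done. Assume from now on that $a<V/\varphi$.

\emph{Second equilibrium.} Subadditivity of $v_1$ gives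
\begin{equation}\label{eq:sub}
V\le v_1(R)+v_1(U),
\end{equation}
so $v_1(R)\ge V-v_1(U)\ge V-a$. Apply Lemma~\ref{lem:extend} with $d=2$, $Z_1=R$ and $Z_i=\emptyset$ for $i\ge3$. Let $(\mathbf S',\hat{\mathbf p}',0)$ be the resulting 2PE, and put $R'=\bigcup_{i\ne2}S_i'$ and
\[
H=v_1(S_1')-v_1(R)+\sum_{i\ge3}v_i(S_i').
\]
By \eqref{eq:count} we have $0\le\lambda|R'\setminus R|\le H$, and therefore $\lambda|R'|\le G+H$. The welfare satisfies
\[
SW(\mathbf S')\ \ge\ v_1(S_1')+\sum_{i\ge3}v_i(S_i')\ =\ v_1(R)+H\ \ge\ V-a\ >\ V\Bigl(1-\frac1\varphi\Bigr)=\frac V{\varphi^2}>0 .
\]
By \eqref{eq:budget} and \eqref{eq:sub},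
\[
\hat p'([m])\le\sqrt m\,(G+H+V)\le\sqrt m\,\bigl((v_1(R)+H)+(v_1(U)+G)\bigr)\le\sqrt m\,\bigl(SW(\mathbf S')+a\bigr).
\]
The discrepancy is therefore at most
\[
\sqrt m\,\Bigl(1+\frac a{SW(\mathbf S')}\Bigr)\le\sqrt m\,\Bigl(1+\frac a{V-a}\Bigr)=\sqrt m\,\frac V{V-a}<\varphi^2\sqrt m .\qedhere
\]
\end{proof}

The golden ratio comes from balancing the two cases. With $t=a/V\in(0,1)$ the two equilibria give the factors $1+1/t$ and $1/(1-t)$. The first decreases and the second increases in $t$, and they agree when $t^2+t-1=0$, that is, at $t=1/\varphi$.

\begin{remark}
Subadditivity enters only through \eqref{eq:sub}, for one buyer and one partition, and the construction breaks without it. In Example~\ref{ex:fail} let buyer $1$ instead have value $1$ for $[m]$ and $0$ for every proper subset. The first equilibrium is unchanged, with $R=\{1\}$. In the second, buyer $1$ adds nothing to $R$, because $1-(m-1)/\sqrt m<0$, and the welfare is $0$. This market does have a Walrasian equilibrium, namely all items to buyer $1$ with price $2/\sqrt m$ on item $1$ and $0$ elsewhere, so the example concerns the proof and not the statement.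
\end{remark}

\begin{thebibliography}{9}
\bibitem{FSW} Michal Feldman, Galia Shabtai and Aner Wolfenfeld, \emph{Two-Price Equilibrium}, arXiv:2112.08215 (2021).
\end{thebibliography}
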